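# Nonnegative curvature and dimension on regular graphs

## 1. When the neighborhoods are regular graphs

Throughout, $G=(V,E)$ is a locally finite, connected, simple, undirected graph, and $N_x$ is the set of neighbors of $x$. The Laplacian is
$$\Delta f(x)=\sum_{y\in N_x}(f(y)-f(x)),\qquad f\in\mathbb R^V .$$
Put $\Gamma_0(f,g)=fg$ and, for $k\ge1$,
$$\Gamma_k(f,g)=\tfrac12\big(\Delta\Gamma_{k-1}(f,g)-\Gamma_{k-1}(f,\Delta g)-\Gamma_{k-1}(g,\Delta f)\big).$$

**Definition (curvature-dimension condition).** For $\kappa\in\mathbb R$ and $n\in(0,\infty]$, the graph satisfies $\mathrm{CD}(\kappa,n)$ at $x$ if $\Gamma_2(f,f)(x)\ge\kappa\,\Gamma_1(f,f)(x)+\frac1n(\Delta f(x))^2$ for all $f\in\mathbb R^V$, with $1/\infty=0$. It satisfies $\mathrm{CD}(\kappa,n)$ if this holds at every $x$.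

A smaller $n$ is a stronger condition, and $n=\infty$ says nothing about dimension. In plain words, our question is: on a $d$-regular graph, does nonnegative curvature alone, $\mathrm{CD}(0,\infty)$, already force the dimension to be at most the degree, that is, $\mathrm{CD}(0,d)$?

We first make $\Gamma_2$ concrete. Expanding the definition, $f(y)g(y)-f(x)g(x)-f(x)(g(y)-g(x))-g(x)(f(y)-f(x))=(f(y)-f(x))(g(y)-g(x))$, so
$$\Gamma_1(f,g)(x)=\tfrac12\sum_{y\sim x}(f(y)-f(x))(g(y)-g(x)).$$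
Hence $\Delta$, $\Gamma_1$ and $\Gamma_2(f,f)=\frac12\Delta\Gamma_1(f,f)-\Gamma_1(f,\Delta f)$ do not change when a constant is added to $f$, and at a fixed vertex $x$ we may assume $f(x)=0$. Write $g_y=f(y)$ for $y\in N_x$, so $\Delta f(x)=\sum_y g_y$. Suppose $G$ is $d$-regular. Then
$$\Delta\Gamma_1(f,f)(x)=\sum_{y\sim x}\sum_{z\sim y}\tfrac12(f(z)-f(y))^2-\tfrac d2\sum_y g_y^2,$$
$$2\Gamma_1(f,\Delta f)(x)=\sum_{y\sim x}f(y)\big(\Delta f(y)-\Delta f(x)\big)=\sum_{y\sim x}\sum_{z\sim y}f(y)(f(z)-f(y))-(\Delta f(x))^2 .$$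
Since $\frac12(f(z)-f(y))^2-f(y)(f(z)-f(y))=\frac12(f(z)-2f(y))^2-\frac12f(y)^2$, subtracting and doubling gives
$$4\Gamma_2(f,f)(x)=\sum_{y\sim x}\sum_{z\sim y}(f(z)-2f(y))^2-2d\sum_y g_y^2+2\Big(\sum_y g_y\Big)^2. \tag{1}$$
Also $4\Gamma_1(f,f)(x)=2\sum_y g_y^2$.

For example, on the single edge $K_2$ we have $d=1$ and one value $g$; (1) reads $4\Gamma_2=4g^2-2g^2+2g^2=4g^2$, so $\Gamma_2=g^2=(\Delta f)^2$ and $\mathrm{CD}(0,1)$ holds with equality.

Let $H_x$ be the graph induced on $N_x$, and let $\tau_y=|N_x\cap N_y|$ for $y\in N_x$, which is the degree of $y$ in $H_x$. The easy case of our question is the one where these degrees agree.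

**Proposition 1.** Let $G$ be $d$-regular, let $\mathrm{CD}(0,\infty)$ hold at $x$, and let $H_x$ be a regular graph. Then $\mathrm{CD}(0,d)$ holds at $x$.

**Proof.** The idea is to subtract from $f$ a multiple of the distance to $x$, so as to remove the Laplacian. Take $f$ with $f(x)=0$, let $a=\frac1d\sum_y g_y$, and let $\rho$ be the distance to $x$. Write $f=a\rho+h$; then $h(x)=0$ and $\sum_{y\in N_x}h_y=0$. We insert this in (1), for a general $d$-regular graph at first.

- If $z=x$, the terms give $\sum_y4(a+h_y)^2=4da^2+4\sum_y h_y^2$.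
- If $z\in N_x$, then $f(z)-2f(y)=h_z-2h_y-a$. Summing over ordered adjacent pairs in $N_x$, and noting that both $\sum h_z$ and $\sum h_y$ over such pairs equal $\sum_y\tau_yh_y$, we get $\sum(h_z-2h_y)^2+2a\sum_y\tau_yh_y+a^2\sum_y\tau_y$.
- If $z$ is at distance 2, then $f(z)-2f(y)=h(z)+2a-2h_y-2a=h(z)-2h_y$: nothing changes.
- The last two terms of (1) are $-2d(da^2+\sum_y h_y^2)+2d^2a^2=-2d\sum_y h_y^2$.

Altogether
$$4\Gamma_2(f,f)(x)=4\Gamma_2(h,h)(x)+\Big(4d+\sum_y\tau_y\Big)a^2+2a\sum_y\tau_yh_y . \tag{2}$$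
If all $\tau_y$ equal $\tau$, the last term is $2a\tau\sum_y h_y=0$. Since $\Gamma_2(h,h)(x)\ge0$, we get $4\Gamma_2(f,f)(x)\ge(4+\tau)da^2\ge4da^2=\frac4d(\Delta f(x))^2$. $\square$

A graph is *edge-regular* with parameters $d,\tau$ if every vertex has $d$ neighbors and any two adjacent vertices have exactly $\tau$ common neighbors. Complete graphs are examples, as are cycles of length at least 4 ($d=2$, $\tau=0$) and the octahedron ($d=4$, $\tau=2$). The triangular prism is 3-regular but not edge-regular: an edge of a triangle has one common neighbor, an edge joining the triangles has none. In an edge-regular graph all $H_x$ are regular, so Proposition 1 applies everywhere. More is known: if an edge-regular graph satisfies $\mathrm{CD}(\kappa,\infty)$, then $2\kappa\le4+\tau$, $\mathrm{CD}(\kappa,n)$ holds with $n=4d/(4+\tau-2\kappa)$ (read as $\infty$ when $2\kappa=4+\tau$), and $\mathrm{CD}(\kappa,n')$ fails for every $n'<n$. The source of our problem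 is Guy Blachar, Hervé Pajot and Justin Salez, "Edge-regular graphs with non-negative curvature have polynomial growth", arXiv:2606.11094 (2026).

What changes in general? Identity (2) holds in every $d$-regular graph. The argument stops at exactly one place: the cross term $2a\sum_y\tau_yh_y$ vanishes for all $h$ of zero sum only when $\tau$ is constant on $N_x$, and otherwise $a$ can be chosen to make it negative. Already for $N_x=\{1,2,3\}$ with the single edge $12$ and $h=(1,1,-2)$ it equals $4a$. Whether $\Gamma_2(h,h)$ and the surplus $a^2\sum\tau_y$ always pay for it is the question. The answer depends on the degree.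

**Theorem 2.**

(A) There is a 5-regular graph on 12 vertices that satisfies $\mathrm{CD}(0,\infty)$ but not $\mathrm{CD}(0,5)$; it fails $\mathrm{CD}(0,n)$ for every $n<8$.

(B) The statement "every $d$-regular graph with $\mathrm{CD}(0,\infty)$ satisfies $\mathrm{CD}(0,d)$" is true for $d\in\{1,2,3,4\}$ and false for every $d\ge5$.

(C) For every $d\ge18$ there is a finite $d$-regular graph that satisfies $\mathrm{CD}(0,\infty)$ but satisfies $\mathrm{CD}(0,n)$ for no finite $n$.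

In particular, the claim for all $d\ge1$ is disproved.

## 2. The quadratic form left after minimizing over the second sphere

In (1) the values of $f$ at distance 2 from $x$ are free, so we minimize over them and keep a form in $g\in\mathbb R^{N_x}$.

**Definition (traces, weights, curvature form).** Let $G$ be $d$-regular and let $S_2$ be the set of vertices at distance 2 from $x$. The *trace* of $z\in S_2$ is $N_z\cap N_x$, of size $m_z\ge1$. For distinct $y,y'\in N_x$ put
$$w_{yy'}=\mathbf 1_{y\sim y'}+\sum_{z\in S_2,\;z\sim y,\;z\sim y'}\frac1{m_z}, \tag{3}$$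
and let
$$Q_x(g)=\sum_y(4+\tau_y)g_y^2+\sum_{\{y,y'\}}(4w_{yy'}-2)(g_y-g_{y'})^2, \tag{4}$$
the second sum being over all unordered pairs in $N_x$.

Traces are counted with multiplicity, one for each $z\in S_2$. A vertex $y\in N_x$ has $d$ neighbors, namely $x$, $\tau_y$ vertices of $N_x$, and the rest in $S_2$; so it lies in exactly $d-1-\tau_y$ traces.

**Lemma 3.** In a $d$-regular graph, $\mathrm{CD}(\kappa,n)$ holds at $x$ if and only if $Q_x(g)\ge2\kappa\sum_y g_y^2+\frac4n\big(\sum_y g_y\big)^2$ for all $g\in\mathbb R^{N_x}$.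

**Proof.** We sort the double sum in (1) by the position of $z$. The terms with $z=x$ give $4\sum g_y^2$. An edge $yy'$ inside $N_x$ contributes
$$(g_{y'}-2g_y)^2+(g_y-2g_{y'})^2=g_y^2+g_{y'}^2+4(g_y-g_{y'})^2,$$
so these edges give $\sum_y\tau_yg_y^2$ plus $4(g_y-g_{y'})^2$ per edge. For $z\in S_2$, the value $f(z)$ occurs only in $\sum_{y\in N_z\cap N_x}(f(z)-2g_y)^2$. This is smallest when $f(z)$ is twice the mean of $g$ on the trace, and the minimum is four times the sum of squared deviations, which is $\frac4{m_z}\sum(g_y-g_{y'})^2$ over pairs in the trace. So the minimum of $4\Gamma_2(f,f)(x)$ for given $g$ is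
$$\sum_y(4+\tau_y-2d)g_y^2+4\sum_{\{y,y'\}}w_{yy'}(g_y-g_{y'})^2+2\Big(\sum_y g_y\Big)^2 .$$
Since $(\sum g_y)^2=d\sum g_y^2-\sum_{\{y,y'\}}(g_y-g_{y'})^2$, this is $Q_x(g)$. Finally $4\Gamma_1(f,f)(x)=2\sum g_y^2$ and $\Delta f(x)=\sum g_y$, which depend on $g$ only. $\square$

Three examples show the form at work. In a cycle of length at least 5, the two vertices of $S_2$ have traces of size 1, so $w=0$ and $Q=4g_1^2+4g_2^2-2(g_1-g_2)^2=2(g_1+g_2)^2$, exactly $\frac42(\sum g)^2$: $\mathrm{CD}(0,2)$ holds and nothing smaller. In the 3-regular tree all weights are 0, and $g=(1,1,-2)$ gives $Q=24-36<0$, so $\mathrm{CD}(0,\infty)$ fails. In the triangular prism let $1,2$ be the neighbors of $x$ in its triangle and $3$ the third neighbor; $S_2$ has two vertices, with traces $\{1,3\}$ and $\{2,3\}$, so $w_{12}=1$, $w_{13}=w_{23}=\frac12$ and $Q=5g_1^2+5g_2^2+4g_3^2+2(g_1-g_2)^2\ge0$.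

By the same identity for $(\sum g)^2$, the condition $\mathrm{CD}(0,d)$ at $x$ says that $M_x:=Q_x-\frac4d(\sum g)^2$ is nonnegative, where
$$M_x(g)=\sum_y\tau_yg_y^2+\sum_{\{y,y'\}}c_{yy'}(g_y-g_{y'})^2,\qquad c_{yy'}=4w_{yy'}-2+\tfrac4d . \tag{5}$$

The obstruction found in (2) now becomes an exact criterion.

**Lemma 4.** Suppose $Q_x\ge0$ and let $\theta=\sum_y\tau_y$. Then $\mathrm{CD}(0,d)$ holds at $x$ if and only if $\big(\sum_y\tau_yh_y\big)^2\le\theta\,Q_x(h)$ for all $h$ with $\sum_y h_y=0$.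

**Proof.** Put $g=a\mathbf 1+h$ with $\sum h_y=0$ in (4). The pair terms see only $h$, so $Q_x(g)=Q_x(h)+(4d+\theta)a^2+2a\sum\tau_yh_y$. As $\frac4d(\sum g)^2=4da^2$, we have $M_x(g)=Q_x(h)+2a\sum\tau_yh_y+\theta a^2$. For fixed $h$ this is nonnegative for all $a$ exactly under the stated inequality (if $\theta=0$, all $\tau_y$ vanish and both conditions hold). $\square$

## 3. Degrees one, two and three

Write $(ij)=(g_i-g_j)^2$. We shall often use, for $\alpha,\beta,\gamma>0$,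
$$\alpha(ij)+\beta(jk)\ge\tfrac{\alpha\beta}{\alpha+\beta}(ik),\qquad\alpha(ij)+\beta(jk)+\gamma(kl)\ge\big(\tfrac1\alpha+\tfrac1\beta+\tfrac1\gamma\big)^{-1}(il). \tag{6}$$
Both are Cauchy–Schwarz: $(u+v)^2\le(\alpha u^2+\beta v^2)(\frac1\alpha+\frac1\beta)$, and likewise with three terms. With $\alpha=\beta=2$ this is $(ik)\le2(ij)+2(jk)$.

Let $G$ be $d$-regular with $\mathrm{CD}(0,\infty)$ and fix $x$; we show $M_x\ge0$ for $d\le3$. For $d=1,2$ the graph $H_x$ has at most two vertices, so it is regular and Proposition 1 applies.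

Let $d=3$, so $c=4w-\frac23$. The graphs on 3 vertices that are not regular are the path and the single edge.

**Step 1: the path $1$–$2$–$3$, where two edges outweigh one negative pair.** Here $c_{12},c_{23}\ge4-\frac23=\frac{10}3$ and $c_{13}\ge-\frac23$. Since $(13)\le2(12)+2(23)$, the pair terms are at least $(\frac{10}3-\frac43)[(12)+(23)]\ge0$.

**Step 2: the single edge $12$, where $\mathrm{CD}(0,\infty)$ must be used again.** If some trace has size 3, all $w\ge\frac13$, so all $c\ge\frac23$ and $M_x\ge0$. Otherwise, suppose $w_{13}=w_{23}=0$. Then for $g=(1,1,-2)$, (4) gives $Q_x=5+5+16-2(9+9)=-10<0$, contradicting $\mathrm{CD}(0,\infty)$. So, up to exchanging 1 and 2, $w_{13}>0$ and $\{1,3\}$ is a trace. Then $w_{13}\ge\frac12$, $c_{13}\ge\frac43$, $c_{12}\ge\frac{10}3$, $c_{23}\ge-\frac23$. With $a=g_2-g_1$ and $b=g_1-g_3$ the pair terms are at least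
$$\tfrac{10}3a^2+\tfrac43b^2-\tfrac23(a+b)^2=\tfrac83a^2-\tfrac43ab+\tfrac23b^2\ge0,$$
because $(\frac43)^2<4\cdot\frac83\cdot\frac23$. So (B) holds for $d\le3$.

## 4. A 5-regular graph on twelve vertices

By Lemma 4 we want a vertex with a zero-sum vector $h$ that correlates with $\tau$ while $Q_x(h)$ is small. Consider the graph on $p_1,p_2,q_1,\dots,q_4,u_1,u_2,u_3,v_1,v_2,v_3$ with these neighborhoods:

- $p_1:\ p_2,q_1,q_2,q_3,q_4$; $\quad p_2:\ p_1,q_1,q_2,q_3,q_4$
- $q_1:\ p_1,p_2,u_1,u_2,u_3$; $\quad q_2:\ p_1,p_2,u_1,u_2,v_3$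
- $q_3:\ p_1,p_2,v_1,v_2,u_3$; $\quad q_4:\ p_1,p_2,v_1,v_2,v_3$
- $u_1:\ q_1,q_2,v_1,v_2,v_3$; $\quad u_2:\ q_1,q_2,v_1,v_2,v_3$; $\quad u_3:\ q_1,q_3,v_1,v_2,v_3$
- $v_1:\ q_3,q_4,u_1,u_2,u_3$; $\quad v_2:\ q_3,q_4,u_1,u_2,u_3$; $\quad v_3:\ q_2,q_4,u_1,u_2,u_3$

The relation is symmetric, and the graph is simple, connected and 5-regular. The following are automorphisms: $p_1\leftrightarrow p_2$; $u_1\leftrightarrow u_2$; $v_1\leftrightarrow v_2$; and the simultaneous exchange $q_1\leftrightarrow q_4$, $q_2\leftrightarrow q_3$, $u_i\leftrightarrow v_i$. So the orbits are represented by $q_1,q_2,p_1,u_1,u_3$. We denote the value of $g$ at a vertex by the name of that vertex.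

**Step 1: compute $Q_{q_1}$, the form where $\mathrm{CD}(0,5)$ will fail.** In $N_{q_1}=\{p_1,p_2,u_1,u_2,u_3\}$ the only edge is $p_1p_2$, so $\tau=(1,1,0,0,0)$. The traces are $q_2:\{p_1,p_2,u_1,u_2\}$; $q_3:\{p_1,p_2,u_3\}$; $q_4:\{p_1,p_2\}$; and $\{u_1,u_2,u_3\}$ for each of $v_1,v_2,v_3$. Thus
$$w_{p_1p_2}=1+\tfrac14+\tfrac13+\tfrac12=\tfrac{25}{12},\quad w_{p_iu_1}=w_{p_iu_2}=\tfrac14,\quad w_{p_iu_3}=\tfrac13,\quad w_{u_1u_2}=\tfrac54,\quad w_{u_1u_3}=w_{u_2u_3}=1,$$
and the coefficients $4w-2$ are $\frac{19}3,\,-1,\,-\frac23,\,3,\,2$ in this order. Write $p_1,p_2=p\pm a$, $u_1,u_2=u\pm e$, $u_3=r$. The square terms are $10p^2+10a^2+8u^2+8e^2+4r^2$. The pair terms are $\frac{76}3a^2$, then $-4(p-u)^2-4a^2-4e^2$, then $-\frac43(p-r)^2-\frac43a^2$, then $12e^2$, then $4(u-r)^2+4e^2$. Collecting,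
$$Q_{q_1}=10p^2+8u^2+4r^2-4(p-u)^2-\tfrac43(p-r)^2+4(u-r)^2+30a^2+20e^2.$$
The part in $p,u,r$ is $\frac{14}3p^2+8u^2+\frac{20}3r^2+8pu+\frac83pr-8ur$. Completing the square in $u$ leaves $\frac83p^2+\frac{20}3pr+\frac{14}3r^2$, and completing it in $p$ leaves $\frac12r^2$:
$$Q_{q_1}=8\Big(u+\frac{p-r}2\Big)^2+\tfrac23\Big(2p+\tfrac52r\Big)^2+\tfrac12r^2+30a^2+20e^2\ \ge0. \tag{7}$$

**Step 2: $Q_{q_2}\ge0$, by comparison with $Q_{q_1}$.** In $N_{q_2}=\{p_1,p_2,u_1,u_2,v_3\}$ the edges are $p_1p_2,u_1v_3,u_2v_3$, so $\tau=(1,1,1,1,2)$. The traces are $q_1:\{p_1,p_2,u_1,u_2\}$; $q_3:\{p_1,p_2\}$; $q_4:\{p_1,p_2,v_3\}$; $v_1,v_2:\{u_1,u_2\}$ each; $u_3:\{v_3\}$. So $w_{p_1p_2}=\frac{25}{12}$, $w_{p_iu_j}=\frac14$, $w_{p_iv_3}=\frac13$, $w_{u_1u_2}=\frac14+\frac12+\frac12=\frac54$, $w_{u_jv_3}=1$. With $v_3$ in the place of $u_3$, these are the weights at $q_1$, and only $\tau$ is larger. Hence $Q_{q_2}=Q_{q_1}+u_1^2+u_2^2+2v_3^2\ge0$, where $Q_{q_1}$ is evaluated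 with $r=v_3$.

**Step 3: $Q_{p_1}\ge0$.** In $N_{p_1}=\{p_2,q_1,\dots,q_4\}$ the edges are the $p_2q_i$, so $\tau=(4,1,1,1,1)$. The traces are $u_1,u_2:\{q_1,q_2\}$; $u_3:\{q_1,q_3\}$; $v_1,v_2:\{q_3,q_4\}$; $v_3:\{q_2,q_4\}$. Thus $w_{p_2q_i}=1$, $w_{q_1q_2}=w_{q_3q_4}=1$, $w_{q_1q_3}=w_{q_2q_4}=\frac12$, $w_{q_1q_4}=w_{q_2q_3}=0$, and
$$Q_{p_1}=8p_2^2+5\sum q_i^2+2\sum(p_2-q_i)^2+2(q_1-q_2)^2+2(q_3-q_4)^2-2(q_1-q_4)^2-2(q_2-q_3)^2 .$$
Since $2(s-t)^2\le4s^2+4t^2$, this is at least $8p_2^2+\sum q_i^2\ge0$.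

**Step 4: $Q_{u_1}\ge0$.** In $N_{u_1}=\{q_1,q_2,v_1,v_2,v_3\}$ the only edge is $q_2v_3$, so $\tau=(0,1,0,0,1)$. The traces are $p_1,p_2:\{q_1,q_2\}$; $u_2:$ all of $N_{u_1}$; $u_3:\{q_1,v_1,v_2,v_3\}$; $q_3:\{v_1,v_2\}$; $q_4:\{v_1,v_2,v_3\}$. Hence $w_{q_1q_2}=w_{q_2v_3}=\frac65$, $w_{q_1v_i}=\frac15+\frac14=\frac9{20}$, $w_{q_2v_1}=w_{q_2v_2}=\frac15$, $w_{v_1v_2}=\frac{77}{60}$, $w_{v_1v_3}=w_{v_2v_3}=\frac{47}{60}$. The only negative coefficients are $-\frac15$ on the pairs $q_1v_i$ and $-\frac65$ on $q_2v_1,q_2v_2$. Dropping the positive pair terms and using $(s-t)^2\le2s^2+2t^2$,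
$$Q_{u_1}\ge\big(4-\tfrac65\big)q_1^2+\big(5-\tfrac{24}5\big)q_2^2+\big(4-\tfrac25-\tfrac{12}5\big)(v_1^2+v_2^2)+\big(5-\tfrac25\big)v_3^2\ge0.$$

**Step 5: $Q_{u_3}\ge0$.** In $N_{u_3}=\{q_1,q_3,v_1,v_2,v_3\}$ the edges are $q_3v_1,q_3v_2$, so $\tau=(0,2,1,1,0)$. The traces are $p_1,p_2:\{q_1,q_3\}$; $u_1,u_2:\{q_1,v_1,v_2,v_3\}$; $q_2:\{v_3\}$; $q_4:\{v_1,v_2,v_3\}$. So $w_{q_1q_3}=1$, $w_{q_1v_i}=\frac12$, $w_{q_3v_1}=w_{q_3v_2}=1$, $w_{v_iv_j}=\frac56$ and $w_{q_3v_3}=0$. Only the last is below $\frac12$, and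
$$Q_{u_3}\ge4q_1^2+6q_3^2+5v_1^2+5v_2^2+4v_3^2-2(q_3-v_3)^2\ge0.$$

By Lemma 3, Steps 1–5 and the automorphisms, the graph satisfies $\mathrm{CD}(0,\infty)$.

**Step 6: $\mathrm{CD}(0,5)$ fails at $q_1$.** Take $g=1$ on $u_1,u_2,u_3$ and $g=0$ on $p_1,p_2$. By (7), $Q_{q_1}(g)=2+\frac{25}6+\frac12=\frac{20}3$, while $\frac45(\sum g)^2=\frac{36}5>\frac{20}3$. In terms of Lemma 4, the zero-sum part of $5g$ is $h=(-3,-3,2,2,2)$, with $\sum\tau_yh_y=-6$, $\theta=2$ and $Q_{q_1}(h)=2+\frac23+2=\frac{14}3$, and indeed $36>\frac{28}3$.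

One can confirm this without the minimization. Let $f=1$ on each $u_i$, $f=2$ on each $v_i$, $f(q_2)=1$, $f(q_3)=\frac23$, and $f=0$ on $q_1,q_4,p_1,p_2$. In (1) each $p_i$ contributes $1+\frac49=\frac{13}9$ (from $z=q_2,q_3$), each of $u_1,u_2$ contributes $4+1=5$, and $u_3$ contributes $4+\frac{16}9=\frac{52}9$. So $4\Gamma_2(f,f)(q_1)=\frac{26}9+10+\frac{52}9-30+18=\frac{20}3$, and $\Gamma_2(f,f)(q_1)=\frac53<\frac95=\frac15(\Delta f(q_1))^2$.

**Step 7: the dimension must be at least 8.** For $g=(p_1,p_2,u_1,u_2,u_3)=(-6,-6,7,7,6)$, (7) gives $Q_{q_1}=8\cdot1+\frac23\cdot9+\frac12\cdot36=32$, and $\sum g=8$. By Lemma 3, $\mathrm{CD}(0,n)$ forces $32\ge\frac4n\cdot64$, so $n\ge8$. This proves (A). $\square$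

## 5. The product with an edge

To pass from $d=5$ to every $d\ge5$, we use the graph $G\square K_2$: its vertices are $(x,0),(x,1)$ with $x\in V$; $(x,i)\sim(y,i)$ when $x\sim y$, and $(x,0)\sim(x,1)$. For instance $K_3\square K_2$ is the triangular prism. If $G$ is $d$-regular, $G\square K_2$ is $(d+1)$-regular and connected.

**Lemma 5.** Let $G$ be $d$-regular, let $b=(x,1)$, and write $g$ for the values at $(y,0)$, $y\in N_x$. Then
$$Q_{(x,0)}(g,g_b)=Q_x(g)+4g_b^2, \tag{8}$$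
and the same holds at $(x,1)$ with the roles exchanged.

**Proof.** The neighbors of $(x,0)$ are the $(y,0)$ and $b$. No $(y,0)$ is adjacent to $b$, so $\tau_b=0$ and $\tau_{(y,0)}=\tau_y$. The vertices at distance 2 are the $(y,1)$ with $y\sim x$, with trace $\{(y,0),b\}$, and the $(z,0)$ with $z\in S_2(x)$, which keep their trace. So each $w_{(y,0)b}=\frac12$, with coefficient $4w-2=0$, and the other weights do not change. $\square$

**Step 1: $\mathrm{CD}(0,\infty)$ passes to the product.** This is immediate from (8) and Lemma 3.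

**Step 2: failure of $\mathrm{CD}(0,d)$ becomes failure of $\mathrm{CD}(0,d+1)$.** Suppose $Q_x(g)<\frac4ds^2$ with $s=\sum g_y$. Put $g_b=\frac sd$. Then
$$Q_{(x,0)}(g,g_b)<\frac{4s^2}d+\frac{4s^2}{d^2}=\frac{4s^2(d+1)}{d^2}=\frac4{d+1}\Big(s+\frac sd\Big)^2 .$$
By Lemma 3, $\mathrm{CD}(0,d+1)$ fails at $(x,0)$. Starting from the graph of Section 4 and iterating, we get a counterexample for every $d\ge5$: the negative half of (B). $\square$

## 6. A flat direction with nonzero sum in degree 18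

If $Q_x\ge0$ everywhere but $Q_x(g)=0$ for some $x$ and some $g$ with $\sum g\ne0$, then by Lemma 3 no finite $n$ is possible. We build such a graph. Let
$$V=\{(x,s,i):x\in\mathbb F_2^3,\ s\in\mathbb F_2^3\setminus\{0\},\ i\in\mathbb Z_4\},$$
with $(x,s,i)\sim(y,s,i)$ if $x+y\notin\{0,s\}$; with $(x,s,i)\sim(x,t,j)$ if $s\ne t$ and $i-j$ is odd; and with no other edges.

**Step 1: the graph is simple, connected and 18-regular.** The first rule gives $8-2=6$ neighbors, the second $6\cdot2=12$, and both rules are symmetric. For fixed $(s,i)$, any two $x,y$ with $x+y\ne s$ are adjacent or equal, and if $x+y=s$ they have a common neighbor, so $x$ can be changed freely. For fixed $x$, from $(s,i)$ one reaches in one step all $(t,j)$ with $t\ne s$ and $j-i$ odd, in two steps all $(t',i')$ with $i'-i$ even (pass through some $t\ne s,t'$), and in three the remaining $(s,j)$ with $j-i$ odd.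

**Step 2: the neighborhood of a vertex.** Translations in the first coordinate are automorphisms, so consider $(0,s,i)$. Its neighbors are
$$A=\{(y,s,i):y\ne0,s\}\ (6\text{ vertices}),\qquad B=\{(0,t,j):t\ne0,s,\ j-i\text{ odd}\}\ (12\text{ vertices}).$$
In $A$, a vertex $y$ fails to be adjacent only to its antipode $y+s$. An element of $A$ and one of $B$ differ in both of the first two coordinates, so they are not adjacent. Two elements of $B$ have the same first coordinate and third coordinates of the same parity, so they are not adjacent. Thus $\tau=4$ on $A$ and $\tau=0$ on $B$.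

**Step 3: the traces.** Listing the neighbors of $A$ and of $B$, the vertices at distance 2 are:

- $(s,s,i)$, with trace $A$.
- $(y,t,j)$ with $y\ne0,s$, $t\ne s$, $j-i$ odd. Its only neighbor in $A$ is $(y,s,i)$; its only possible neighbor in $B$ is $(0,t,j)$, adjacent exactly when $y\ne t$. So its trace is $\{(y,s,i),(0,t,j)\}$ if $y\ne t$ and $\{(y,s,i)\}$ if $y=t$.
- $(s,t,j)$ with $t\ne s$, $j-i$ odd, with trace $\{(0,t,j)\}$.
- $(0,t',i')$ with $i'-i$ even and $(t',i')\ne(s,i)$. It has no neighbor in $A$, and its trace is $\{(0,t,j)\in B:t\ne t'\}$, of size 12 if $t'=s$ (then $i'=i+2$) and 10 if $t'\ne s$.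

**Step 4: the form.** Within $A$, adjacent pairs have $w=1+\frac16=\frac76$ and antipodal pairs $w=\frac16$. Between $(y,s,i)$ and $(0,t,j)$, $w=\frac12$ if $y\ne t$ and $w=0$ if $y=t$. Within $B$, for a pair with second coordinates $t_1,t_2$ there are at least 4 values $t'\ne s,t_1,t_2$ and 2 values of $i'$, so $w\ge\frac8{10}>\frac12$. The coefficients $4w-2$ are therefore $\frac83$, $-\frac43$, $0$, $-2$, and positive within $B$. Write $g_t$ for the value at $(t,s,i)$ and $g_{t,j}$ for the value at $(0,t,j)$; in both, $t$ runs over $\mathbb F_2^3\setminus\{0,s\}$, and each $t$ goes with two values of $j$. Then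
$$Q=8\sum_tg_t^2+4\sum_{t,j}g_{t,j}^2+\tfrac83\sum_{A,\ \mathrm{adj}}(\cdot)^2-\tfrac43\sum_{A,\ \mathrm{antip}}(\cdot)^2-2\sum_{t,j}(g_t-g_{t,j})^2+P_B,$$
where $P_B\ge0$ collects the pairs in $B$, and $(\cdot)$ is the difference of the two values.

**Step 5: $Q\ge0$.** For an antipodal pair $y,y'$ and each of the 4 other elements $c$ of $A$, $(g_y-g_c)^2+(g_{y'}-g_c)^2\ge\frac12(g_y-g_{y'})^2$. Sum over the 3 antipodal pairs and their 4 choices of $c$: on the left each adjacent pair occurs twice (either endpoint may play $c$), and on the right each antipodal pair gets $4\cdot\frac12=2$. So $\sum_{\mathrm{adj}}\ge\sum_{\mathrm{antip}}$, and the pair terms inside $A$ are nonnegative together. Further, $4b^2-2(a-b)^2=2(a+b)^2-4a^2$; applying this with $a=g_t$, $b=g_{t,j}$ and summing over both values of $j$,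
$$Q\ge8\sum_tg_t^2-8\sum_tg_t^2+2\sum_{t,j}(g_t+g_{t,j})^2\ge0.$$
So $\mathrm{CD}(0,\infty)$ holds.

**Step 6: a null vector of nonzero sum.** For $g=\alpha$ on $A$ and $g=\beta$ on $B$ we get $Q=48\alpha^2+48\beta^2-24(\alpha-\beta)^2=24(\alpha+\beta)^2$. With $\alpha=1$, $\beta=-1$, $Q=0$ while $\sum g=6-12=-6$. So $\mathrm{CD}(0,n)$ fails for every finite $n$.

**Step 7: all $d\ge18$.** By (8), $\mathrm{CD}(0,\infty)$ passes to $G\square K_2$; with $g_b=0$ the null vector and its sum are kept. Iterating proves (C). $\square$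

## 7. Degree four

It remains to prove (B) for $d=4$. Let $G$ be 4-regular with $\mathrm{CD}(0,\infty)$, fix $x$, write $N_x=\{1,2,3,4\}$, $H=H_x$, $M=M_x$, $Q=Q_x$. We must show $M\ge0$.

### 7.1. Bookkeeping and the list of neighborhoods

Now $c_{ij}=4w_{ij}-1$ and
$$M=\sum_i\tau_ig_i^2+\sum_{i<j}c_{ij}(ij),\qquad Q=M+(g_1+g_2+g_3+g_4)^2\ge0 . \tag{9}$$
If some trace has size 4, all $w\ge\frac14$, so all $c\ge0$ and $M\ge0$. So assume from now on that no trace has size 4. Traces of size 1 do not affect $w$; so in the rest of this section "trace" means a trace of size 2 or 3, written $\{ij\}$ or $\{ijk\}$, and $\{\cdot\}^2$ means that it occurs twice. Then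
$$c_{ij}=-1+4\cdot\mathbf 1_{i\sim j}+2\cdot\#\{\text{traces }\{ij\}\}+\tfrac43\cdot\#\{\text{traces of size 3 containing }i,j\}. \tag{10}$$
So $c_{ij}=-1$ if $w_{ij}=0$, $c_{ij}\ge\frac13$ if $w_{ij}>0$, and $c_{ij}\ge3$ on edges of $H$. Vertex $i$ lies in at most $3-\tau_i$ traces. Call $i$ *full* if that many traces containing it have been named; then it lies in no other.

The graphs on four vertices are the regular ones ($4K_1$, $2K_2$, $C_4$, $K_4$), settled by Proposition 1; the star $K_{1,3}$, the paw (a triangle with a pendant edge) and the diamond ($K_4$ minus an edge), all containing $K_{1,3}$; and $P_4$, $K_3+K_1$, $P_3+K_1$, $K_2+2K_1$. We take the remaining ones in turn. In each, either the positive terms dominate, or a vector with $Q<0$ shows that the configuration cannot occur.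

### 7.2. Neighborhoods containing $K_{1,3}$

Let 1 be the center of the star. Then $c_{1j}\ge3$ and the other $c\ge-1$. With $\bar g$ the mean of $g_2,g_3,g_4$, $\sum_{2\le j<k}(jk)=3\sum_{j\ge2}(g_j-\bar g)^2\le3\sum_{j\ge2}(1j)$. So $M\ge0$.

### 7.3. Isolated vertices of $H$

The next lemma forces an isolated vertex into several traces.

**Lemma 6.** Let $H\in\{K_3+K_1,\ P_3+K_1,\ K_2+2K_1\}$ and let $y$ be isolated in $H$. Then $y$ lies in at least two traces, and $S_y:=\sum_{i\ne y}c_{iy}\ge1$.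

**Proof.** Let $\theta=\sum\tau_i\in\{6,4,2\}$. Take $g=r$ at $y$ and $g=p$ elsewhere. By (9), since $\tau_y=0$, $Q=\theta p^2+S_y(p-r)^2+(3p+r)^2$. Its determinant must be nonnegative:
$$(\theta+S_y+9)(S_y+1)-(3-S_y)^2=\theta+(\theta+16)S_y\ge0 .$$
So $S_y\ge-\frac\theta{\theta+16}\ge-\frac6{22}=-\frac3{11}$. By (10), a trace of size 2 at $y$ adds 2 to $S_y$ and a trace of size 3 adds $\frac83$, starting from $-3$. With at most one trace, $S_y\le-\frac13<-\frac3{11}$, a contradiction. So there are at least two, and $S_y\ge-3+4=1$. $\square$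

### 7.4. $H=P_4$

Edges $12,23,34$; $\tau=(1,2,2,1)$; vertices $1,2,3,4$ lie in at most $2,1,1,2$ traces.

**Step 1: if $w_{14}>0$, the edges dominate.** Then $c_{14}\ge0$, and $(13)\le2(12)+2(23)$, $(24)\le2(23)+2(34)$. So $3(12)+3(23)+3(34)-(13)-(24)\ge(12)-(23)+(34)$, and $M\ge2g_2^2+2g_3^2-(23)\ge0$.

**Step 2: if $w_{14}=0$ and $w_{13}>0$, compare with one explicit form.** (The case $w_{24}>0$ is the mirror image under $1\leftrightarrow4$, $2\leftrightarrow3$.) A trace containing $1,3$ does not contain 4, so it is $\{13\}$ or $\{123\}$. In the first case $c_{13}\ge1$. In the second, $c_{13}\ge\frac13$ and $c_{12},c_{23}\ge3+\frac43$, and $\frac43[(12)+(23)]\ge\frac23(13)$ by (6). In both cases $M\ge F$ with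
$$F=g_1^2+2g_2^2+2g_3^2+g_4^2+3(12)+3(23)+3(34)+(13)-(14)-(24).$$
Expanded, $F=4g_1^2+7g_2^2+9g_3^2+2g_4^2-6g_1g_2-6g_2g_3-6g_3g_4-2g_1g_3+2g_1g_4+2g_2g_4$. Completing squares in $g_4$ and then in $g_1$,
$$F=2\Big(g_4+\frac{g_1+g_2-3g_3}2\Big)^2+\tfrac72\Big(g_1-g_2+\frac{g_3}7\Big)^2+3g_2^2-2g_2g_3+\tfrac{31}7g_3^2\ge0,$$
the last three terms being a positive form since $4<4\cdot3\cdot\frac{31}7$.

**Step 3: the case $w_{13}=w_{14}=w_{24}=0$.** Every 3-subset contains one of these pairs, so the traces are among $\{12\},\{23\},\{34\}$, and each of 2 and 3 lies in at most one.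

If $\{12\}$ and $\{34\}$ both occur, 2 and 3 are full, $c_{12}=c_{34}=5$, $c_{23}=3$ and the other $c$ are $-1$. Write $g=(s+p,t+q,t-q,s-p)$. Then $(12)+(34)=2(s-t)^2+2(p-q)^2$, $(13)+(24)=2(s-t)^2+2(p+q)^2$, $(23)=4q^2$, $(14)=4p^2$, and
$$M=2s^2+2p^2+4t^2+4q^2+10(s-t)^2+10(p-q)^2+12q^2-2(s-t)^2-2(p+q)^2-4p^2$$
$$=2s^2+4t^2+8(s-t)^2+6(p-2q)^2\ge0.$$

Otherwise at most one trace occurs, since any other two would share 2 or 3. For $g=(3,1,-1,-3)$, of sum 0, the value without traces is $Q=M=22+36-16-16-36=-10$, and a trace $\{12\}$, $\{23\}$ or $\{34\}$ adds exactly $2\cdot4=8$. So $Q<0$, a contradiction.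

### 7.5. $H=K_3+K_1$

Triangle $123$; $\tau=(2,2,2,0)$; each of $1,2,3$ lies in at most one trace. By Lemma 6 vertex 4 lies in at least two traces; these are disjoint on $\{1,2,3\}$, and each meets $\{1,2,3\}$. So at most one $c_{i4}$ is $-1$. If none is, all $c\ge0$ and $M\ge0$. If, say, $c_{34}=-1$, the traces at 4 are $\{14\}$ and $\{24\}$, and
$$M\ge3[(12)+(13)+(23)]+(14)+(24)-(34).$$
Averaging $(34)\le2(13)+2(14)$ and $(34)\le2(23)+2(24)$ gives $(34)\le(13)+(14)+(23)+(24)$, so $M\ge0$.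

### 7.6. $H=P_3+K_1$

Edges $12,23$; $\tau=(1,2,1,0)$; vertices lie in at most $2,1,2,3$ traces. Write $c_i=c_{i4}$ and $S=c_1+c_2+c_3$, so $S\ge1$ by Lemma 6.

**Step 1: eliminate $g_4$.** With $\bar g=\frac1S\sum c_ig_i$, completing the square in $g_4$ gives $\sum c_i(g_i-g_4)^2=S(g_4-\bar g)^2+\frac1S\sum_{i<j\le3}c_ic_j(ij)$. As $S>0$,
$$M\ge\widetilde M:=g_1^2+2g_2^2+g_3^2+\sum_{i<j\le3}C_{ij}(ij),\qquad C_{ij}=c_{ij}+\frac{c_ic_j}S. \tag{11}$$
Let $T=\{i\le3:w_{i4}>0\}$. Vertex 4 lies in at least two traces, each meeting $T$, so $T\ne\emptyset$. Exchanging 1 and 3 is a symmetry of the hypotheses.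

**Step 2: $T=\{1,2,3\}$.** All $c_i>0$, so $C_{12},C_{23}\ge3$ and $C_{13}\ge-1$. Since $(13)\le2(12)+2(23)$, $\widetilde M\ge0$.

**Step 3: $T=\{1,3\}$.** Then $c_2=-1$ and the traces at 4 are among $\{14\},\{34\},\{134\}$. There are two or three in all, 1 and 3 each lie in one or two of them. Up to $1\leftrightarrow3$ the possibilities, with $(c_1,c_3,S)$ from (10), are:

- $\{14\}\{34\}$: $(1,1,1)$;
- $\{14\}^2\{34\}$: $(3,1,3)$;
- $\{14\}\{134\}$: $(\frac73,\frac13,\frac53)$;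
- $\{134\}^2$: $(\frac53,\frac53,\frac73)$;
- $\{14\}\{34\}\{134\}$: $(\frac73,\frac73,\frac{11}3)$.

In all of them $c_1/S,c_3/S\le\frac75$, so $C_{12}=c_{12}-c_1/S\ge3-\frac75=\frac85$ and likewise $C_{23}\ge\frac85$. In the first two, $c_1c_3/S=1$, so $C_{13}\ge-1+1=0$. In the others a trace contains $1,3$, so $c_{13}\ge\frac13$ and $C_{13}>0$. So $\widetilde M\ge0$.

**Step 4: $|T|=1$ is impossible.** If $T=\{2\}$, vertex 2 would lie in two traces, but it lies in at most one. If $T=\{1\}$ (the case $T=\{3\}$ is symmetric), the traces at 4 are all $\{14\}$, so they are $\{14\}^2$ and 1 is full. Then $c_{12}=c_{14}=3$ and $c_{13}=c_{24}=c_{34}=-1$. For $g=(2,-4,-4,7)$, of sum 1, the term $(23)$ vanishes and $M=4+32+16+108-36+75-121-121=-43$. So $Q=-42<0$, a contradiction.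

**Step 5: $T=\{1,2\}$ (the case $\{2,3\}$ is symmetric), the configurations decided at $x$.** Now $c_3=-1$ and $w_{34}=0$. Vertex 2 lies in exactly one trace, $\{24\}$ or $\{124\}$, and the other traces at 4 contain neither 2 nor 3, so they are $\{14\}$. With $\{24\}$, $\{14\}$ occurs once or twice; with $\{124\}$, exactly once, and then 1 is full.

If the traces at 4 are $\{24\},\{14\}^2$, then 1 and 2 are full, $c_{13}=-1$, $c_{12}=c_{23}=3$, $(c_1,c_2,c_3,S)=(3,1,-1,3)$, so $C_{12}=4$, $C_{13}=-2$, $C_{23}=\frac83$ and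
$$\widetilde M=g_1^2+2g_2^2+g_3^2+4(12)-2(13)+\tfrac83(23)=3\big(g_1-\tfrac43g_2+\tfrac23g_3\big)^2+\tfrac{10}3g_2^2+\tfrac13g_3^2\ge0.$$

If they are $\{24\},\{14\}$ and $w_{13}>0$, a trace containing $1,3$ contains neither 2 (full) nor 4 (as $w_{34}=0$), so it is $\{13\}$, and 1 is full. Then $c_{13}=1$, $c_{12}=c_{23}=3$, $(c_1,c_2,c_3,S)=(1,1,-1,1)$, so $C_{12}=4$, $C_{13}=0$, $C_{23}=2$ and $\widetilde M\ge0$.

**Step 6: the remaining configurations need another vertex.** They are $\{24\},\{14\}$ with $w_{13}=0$, and $\{124\},\{14\}$, where again $w_{13}=0$ since 1 is full. Here the form at $x$ alone does not decide. For $\{24\},\{14\}$ with $w_{13}=0$ we have $c_{12}=c_{23}=3$, $c_{14}=c_{24}=1$, $c_{13}=c_{34}=-1$. At $g=(-4,-1,4,-9)$, $M=34+27+75-64+25+64-169=-8$, so $M\not\ge0$; yet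
$$Q=2(g_3+g_4)^2+(g_3+2g_1-2g_2)^2+(g_1+2g_2)^2+2g_2^2\ge0,$$
as one sees by expanding both sides: $Q=5g_1^2+10g_2^2+3g_3^2+2g_4^2-4g_1g_2+4g_1g_3-4g_2g_3+4g_3g_4$. So no test vector at $x$ can help. We show that neither configuration occurs, by using $\mathrm{CD}(0,\infty)$ at vertex 3.

Vertex 2 has neighbors $x,1,3$ and one more, $z_2\in S_2(x)$, whose trace is $\{24\}$ or $\{124\}$; so $z_2\not\sim3$. Vertex 3 has $N_3=\{x,2,s,t\}$ with $s,t\in S_2(x)$. Neither $s$ nor $t$ is adjacent to $x$; nor to 1 or 4, because $w_{13}=w_{34}=0$; nor to 2, because $z_2$ is the only neighbor of 2 in $S_2(x)$ and $z_2\not\sim3$. So in $N_3$ we have $x\sim2$, there are no edges between $\{x,2\}$ and $\{s,t\}$, and possibly $s\sim t$; put $\varepsilon=\mathbf 1_{s\sim t}$.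

The vertices at distance 2 from 3 that are adjacent to $x$ or $2$ are $1$, $4$ and $z_2$. The first two are not adjacent to $s$ or $t$, and $z_2$ is not adjacent to $x$. So, in the form at 3, the total weight $W'$ between $\{x,2\}$ and $\{s,t\}$ comes only from the trace of $z_2$ in $N_3$, which is $\{2\}$ together with a subset of $\{s,t\}$. It contributes $0$, $\frac12$ or $\frac23$, so $W'\le\frac23$. For $g=1$ on $x,2$ and $g=-1$ on $s,t$, (4) gives
$$Q_3(g)=2\cdot5+2(4+\varepsilon)+4(4W'-8)\le20-32+\tfrac{32}3=-\tfrac43<0,$$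
a contradiction. This finishes $P_3+K_1$.

### 7.7. $H=K_2+2K_1$

Edge $12$; $\tau=(1,1,0,0)$; vertices lie in at most $2,2,3,3$ traces. By Lemma 6, 3 and 4 each lie in at least two traces. The exchanges $1\leftrightarrow2$ and $3\leftrightarrow4$ are symmetries of the hypotheses. Call a trace *cross* if it meets both $\{1,2\}$ and $\{3,4\}$.

**Step 1: there are at least two cross traces.** Let $W$ be the total weight between $\{1,2\}$ and $\{3,4\}$. For $g=p$ on $\{1,2\}$ and $g=q$ on $\{3,4\}$, (4) gives $Q=10p^2+8q^2+4(W-2)(p-q)^2$. A cross trace of size 2 adds $\frac12$ to $W$, one of size 3 adds $\frac23$. With at most one cross trace, $W\le\frac23$ and $Q\le10p^2+8q^2-\frac{16}3(p-q)^2=\frac{14}3p^2+\frac83q^2+\frac{32}3pq$, which is indefinite since $\frac{14}3\cdot\frac83<(\frac{16}3)^2$: a contradiction.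

**Step 2: the case $w_{34}=0$.** No trace contains both 3 and 4, so the at least two traces at 3 and the at least two at 4 are at least four distinct cross traces. Vertices 1 and 2 together have only four places, so there are exactly four cross traces, each containing just one of $1,2$ and hence of size 2; two contain 3, two contain 4, and 1, 2 are full. If they are $\{13\},\{14\},\{23\},\{24\}$, then $M\ge(13)+(14)+(23)+(24)-(34)\ge0$, by averaging $(34)\le2(i3)+2(i4)$ over $i=1,2$. Otherwise, up to $3\leftrightarrow4$, they are $\{13\}^2,\{24\}^2$, and $c_{12}=c_{13}=c_{24}=3$, $c_{14}=c_{23}=c_{34}=-1$. For $g=(1,-1,2,-2)$, of sum 0, $Q=M=2+12+6-18-16=-14<0$, a contradiction.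

From now on $w_{34}>0$, so $c_{34}\ge\frac13$. For $j=3,4$ let $x_j=w_{1j}+w_{2j}$. Each trace $\{1j\},\{2j\}$ adds $\frac12$ to it, each $\{134\},\{234\}$ adds $\frac13$, each $\{12j\}$ adds $\frac23$. So $x_j\in\{0,\frac13,\frac12,\frac23,\frac56\}\cup[1,\infty)$.

**Step 3: $x_4=0$ (or $x_3=0$) is impossible.** The traces at 4 would all be $\{34\}$, at least two of them, and the cross traces, at least two, would all contain 3. So 3 would lie in four traces.

**Step 4: $x_4=\frac13$ (the case $x_3=\frac13$ is symmetric).** Up to $1\leftrightarrow2$, the only cross trace at 4 is $\{134\}$. As 4 lies in two traces, $\{34\}$ occurs. A second cross trace exists by Step 1, and it contains 3 and not 4. So 3 is full, with traces $\{134\}$, $\{34\}$ and one of $\{13\},\{23\},\{123\}$. Hence $c_{34}=\frac73$, $c_{14}=\frac13$, $c_{24}=-1$.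

If the third is $\{13\}$, then 1 is full, $c_{12}=3$, $c_{13}=\frac73$, $c_{23}=-1$. For $g=(2,8,-5,-7)$, of sum $-2$, $M=68+108+\frac{343}3+27-169-225+\frac{28}3=-\frac{202}3$, so $Q=M+4<0$, a contradiction.

If it is $\{23\}$, then $c_{12}\ge3$, $c_{13}=\frac13$, $c_{23}=1$. By (6), $3(12)+\frac13(14)\ge\frac3{10}(24)$ and $(23)+\frac73(34)\ge\frac7{10}(24)$. So $M\ge0$.

If it is $\{123\}$, then $c_{12}\ge\frac{13}3$, $c_{13}=\frac53$, $c_{23}=\frac13$. We split $\frac{13}3=\frac43+3$ and $\frac73=\frac13+2$. By (6), $\frac43(12)+\frac13(14)\ge\frac4{15}(24)$, then $\frac13(23)+\frac13(34)\ge\frac16(24)$, and along $2,1,3,4$, $3(12)+\frac53(13)+2(34)\ge\frac{30}{43}(24)$. As $\frac4{15}+\frac16+\frac{30}{43}>1$, $M\ge0$.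

**Step 5: $x_3,x_4\ge\frac12$, a form with one coupling variable.** Put $\alpha_j=c_{1j}+c_{2j}=4x_j-2\ge0$ and $\beta_j=c_{1j}-c_{2j}=4(w_{1j}-w_{2j})$, so $|\beta_j|\le4x_j=\alpha_j+2$. With $g_1,g_2=p\pm a$ and $h_j=p-g_j$ we have $c_{1j}(h_j+a)^2+c_{2j}(h_j-a)^2=\alpha_j(h_j^2+a^2)+2a\beta_jh_j$, so
$$M=2p^2+Ka^2+\sum_{j=3,4}\big(\alpha_jh_j^2+2a\beta_jh_j\big)+c_{34}(h_3-h_4)^2,\quad K=2+4c_{12}+\alpha_3+\alpha_4\ge14+\alpha_3+\alpha_4. \tag{12}$$
If $\alpha_j>0$, then $\alpha_jh_j^2+2a\beta_jh_j\ge-\frac{\beta_j^2}{\alpha_j}a^2$. We treat separately the cases in which both, exactly one, or none of the $\alpha_j$ vanish.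

**Step 6: $\alpha_3=\alpha_4=0$.** Then $x_3=x_4=\frac12$, so there are exactly two cross traces, both of size 2, one at 3 and one at 4. If they share a vertex, say they are $\{13\},\{14\}$, then 1 is full, $c_{12}=3$, $c_{13}=c_{14}=1$, $c_{23}=c_{24}=-1$. For $g=(2,8,-5,-5)$, of sum 0, $Q=M=68+108+98-338=-64<0$, a contradiction. Otherwise, say they are $\{13\},\{24\}$. As $w_{34}>0$, and a trace containing 3 and 4 is not cross here, $\{34\}$ is a trace and $c_{34}\ge1$. Then
$$M\ge3(12)+(34)+(13)+(24)-(14)-(23)=3(12)+(34)-2(g_1-g_2)(g_3-g_4)\ge0.$$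

**Step 7: exactly one $\alpha_j$ is 0.** Let $\alpha_4=0<\alpha_3$ and, up to $1\leftrightarrow2$, let $\{14\}$ be the only cross trace at 4. So $\{134\},\{234\},\{124\}$ do not occur, $\{34\}$ does (as $w_{34}>0$), and $c_{14}=1$, $c_{24}=-1$, $c_{34}\ge1$. The cross traces at 3 are among $\{13\},\{23\},\{123\}$. There are at most two, since $\{34\}$ takes one place of 3; at most one contains 1, since $\{14\}$ takes one place of 1; and $x_3>\frac12$. So they are $\{123\}$; $\{13\}\{23\}$; $\{23\}^2$; or $\{23\}\{123\}$.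

If $\{123\}$ occurs, then $c_{12}\ge\frac{13}3$ and $c_{13},c_{23}\ge\frac13$; by (6), $\frac{13}3(12)+(14)\ge\frac{13}{16}(24)$ and $\frac13(23)+(34)\ge\frac14(24)$. So $M\ge0$.

For $\{13\}\{23\}$, $c_{13}=c_{23}=1$, and $3(12)+(14)\ge\frac34(24)$, $(23)+(34)\ge\frac12(24)$. So $M\ge0$.

For $\{23\}^2$, $c_{23}=3$, $c_{13}=-1$, $c_{12}\ge3$. With $P=g_1-g_2$, $R=g_2-g_3$, $U=g_3-g_4$, we have $(14)=(P+R+U)^2$, $(13)=(P+R)^2$, $(24)=(R+U)^2$, and
$$3(12)+3(23)+(34)+(14)-(13)-(24)=3P^2+2R^2+U^2+2PU\ge0,$$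
so $M\ge0$.

**Step 8: $\alpha_3,\alpha_4>0$.** By (12), $M\ge0$ as soon as $\frac{\beta_3^2}{\alpha_3}+\frac{\beta_4^2}{\alpha_4}\le K$. Note $\frac{\beta_j^2}{\alpha_j}\le\frac{(\alpha_j+2)^2}{\alpha_j}=\alpha_j+4+\frac4{\alpha_j}$, and $\alpha_j\in\{\frac23,\frac43\}\cup[2,\infty)$ from the list of values of $x_j$.

If both $\alpha_j\ge\frac43$, then $\frac4{\alpha_j}\le3$ and the sum is at most $\alpha_3+\alpha_4+14\le K$.

Otherwise let $\alpha_4=\frac23$, so $x_4=\frac23$. The cross traces at 4 are $\{124\}$; or $\{134\}\{234\}$; or, up to $1\leftrightarrow2$, $\{134\}^2$. In the first two cases $\beta_4=0$, and since $\frac4{\alpha_3}\le6$ the sum is at most $\alpha_3+10\le K$.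

In the third case 1 is full, so $c_{12}=3$, and 3 has at most one further trace. If it is $\{23\}$, then $x_3=\frac23+\frac12$, $\alpha_3=\frac83$, $\beta_3=\frac23$, $\beta_4=\frac83$, $K=14+\frac83+\frac23=\frac{52}3$, and the sum is $\frac16+\frac{32}3<K$. If it is not $\{23\}$, the only cross traces are $\{134\}^2$: a further one would contain 2 and not 1; containing 4 it would increase $x_4$, and $\{23\}$ is excluded. Then $c_{13}=c_{14}=\frac53$ and $c_{23}=c_{24}=-1$. For $g=(1,7,-5,-5)$, of sum $-2$, $M=50+108+120-288=-10$, so $Q=M+4=-6<0$, a contradiction.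

All neighborhoods are covered, so $M_x\ge0$ at every vertex and $\mathrm{CD}(0,4)$ holds. With Sections 3 and 5, this proves (B) and completes the proof of Theorem 2. $\square$
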